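# When the dual of zero is not zero: planar scaffolds on association schemes

## 1. A universal zero whose dual survives

The main theorem comes first; its vocabulary is explained in Sections 2 and 3.

**Theorem 1.** For every $\ell\ge 0$ there is a weakly connected standard planar scaffold $\mathsf S'$ of order $\ell$ with labels in $\{0,1\}$ (so $c=1$) such that $\mathsf S'=0$ for all association schemes with $d\ge 1$, but $\mathsf S'^\dagger\ne 0$ for some symmetric $2$-class scheme on $25$ points. For $\ell\in\{0,1\}$ all labels are $1$. Hence the duality conjecture below is false, even with $k'=1$, $b_1=1$, $='$ equal to "$=$", and no (or only trivially true) hypotheses.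

The conjecture is from Xiaoye Liang, Ying-Ying Tan, Hajime Tanaka, Tao Wang, "A duality of scaffolds for translation association schemes", arXiv:2110.15848 (2021).

**Conjecture.** Let $\{\mathsf S_{j,i}\}_{i=1}^{k_j}$ $(1\le j\le h)$ and $\{\mathsf S'_i\}_{i=1}^{k'}$ be sequences of weakly connected standard planar scaffolds with edge weights in $\{A_0,\dots,A_c\}$, the scaffolds in each sequence having the same order. Let $=_1,\dots,=_h,='$ be symbols from $\{=,\ne\}$ and $a_{j,i},b_i\in\mathbb C$. Suppose that for all association schemes with $d\ge c$ classes
$$\sum_{i=1}^{k_j}a_{j,i}\mathsf S_{j,i}=_j0\quad(1\le j\le h)\quad\Longrightarrow\quad\sum_{i=1}^{k'}b_i\mathsf S'_i='0 .\tag{1}$$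
Then for all association schemes with $d\ge c$ classes
$$\sum_{i=1}^{k_j}a_{j,i}|X|^{n_{j,i}}\mathsf S_{j,i}^\dagger=_j0\quad(1\le j\le h)\quad\Longrightarrow\quad\sum_{i=1}^{k'}b_i|X|^{n'_i}\mathsf S_i'^\dagger='0,\tag{2}$$
where $n_{j,i}$, $n'_i$ are the numbers of nodes of $\mathsf S_{j,i}$, $\mathsf S'_i$.

In words: a scaffold is a picture (a graph in a disk, with matrices on its edges) that denotes a tensor. Dualizing means replacing the plane graph by its planar dual and each adjacency matrix $A_i$ by the idempotent $E_i$. The conjecture says that every implication between linear relations among pictures that is valid for all schemes stays valid when everything is dualized. Theorem 1 refutes this in the simplest logical form, with no premise and a single picture: "$\mathsf S'=0$" is always true and "$\mathsf S'^\dagger=0$" is not.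

Three more results complete the talk: the duality does hold on translation schemes (Theorem 2, Section 5); there is an exact criterion for the mechanism behind Theorem 1 (Theorem 3, Section 9); and there is a second, three-edge counterexample on the Petersen graph (Theorem 4, Section 10).

## 2. Schemes and their two products

**Definition.** A (commutative) association scheme with $d$ classes is a pair $\mathfrak X=(X,\{R_0,\dots,R_d\})$, with $X$ a finite set and $R_0,\dots,R_d$ a partition of $X\times X$ into nonempty relations, whose adjacency matrices $A_i$ satisfy: (AS1) $A_0=I$; (AS2) $\sum_iA_i=J$, the all-ones matrix; (AS3) each $A_i^{\mathsf T}$ is some $A_{i'}$; (AS4) $A_iA_j$ lies in the span of the $A_k$, and $A_iA_j=A_jA_i$. The scheme is symmetric if all $A_i$ are symmetric.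

The span $\mathcal A$ of the $A_i$ is the Bose–Mesner algebra. It has a second basis, the primitive idempotents $E_0=|X|^{-1}J,E_1,\dots,E_d$, with $E_iE_j=\delta_{i,j}E_i$ and $\sum_iE_i=I$. A scheme carries an ordering of the $A_i$ and one of the $E_i$; only $A_0=I$ and $E_0=|X|^{-1}J$ are prescribed, and the order of $E_1,\dots,E_d$ is arbitrary.

Write $\circ$ for the entrywise product and $\mathbf 1$ for the all-ones vector. We use the following facts throughout.

1. Since $A_i\circ A_j=\delta_{i,j}A_i$, the algebra $\mathcal A$ is closed under $\circ$ as well as under the ordinary product.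
2. Every $M\in\mathcal A$ has constant diagonal (the coefficient of $A_0$) and constant row sums: $MJ=JM$ says that the row sum at $x$ equals the column sum at $y$ for all $x,y$.
3. Transposition permutes the $A_i$, so it is an automorphism of the commutative algebra $\mathcal A$ and permutes the primitive idempotents. It fixes $E_0$.
4. For $i\ne0$, $E_i\mathbf 1=E_iE_0\mathbf 1=0$. By fact 3 also $E_i^{\mathsf T}\mathbf 1=0$.
5. In a symmetric scheme the $E_i$ are real symmetric: they project onto the common eigenspaces of commuting real symmetric matrices.

For instance, the one-class scheme on $X$ has $A_1=J-I$, $E_0=|X|^{-1}J$, $E_1=I-|X|^{-1}J$.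

There is a visible symmetry: the $A_i$ are idempotent for $\circ$ and the $E_i$ for the ordinary product. Planar duality exchanges the two products, as we now see.

## 3. Scaffolds in a disk and their duals

**Definition.** A digraph $G=(V,E)$ is finite and may have loops and parallel edges; each edge $e$ has a tail $t(e)$ and a head $h(e)$. Given an ordered list $R=(r_1,\dots,r_\ell)$ of nodes (roots) and a matrix $w(e)$ in $\mathbb C^{X\times X}$ for each edge, the scaffold $\mathsf S(G,R;w)$ is the $\ell$-tensor
$$\sum_{\varphi:V\to X}\Big(\prod_{e\in E}w(e)_{\varphi(t(e)),\varphi(h(e))}\Big)\hat\varphi(r_1)\otimes\cdots\otimes\hat\varphi(r_\ell),$$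
where $\hat\varphi(r)$ is the standard basis vector of $\mathbb C^X$ indexed by $\varphi(r)$; we also write $\hat x$ for the one indexed by $x$. Its order is $\ell$; if $\ell=0$ it is a scalar.

When the roots are distinct, the $(x_1,\dots,x_\ell)$ entry is the sum of the edge products over all $\varphi$ with $\varphi(r_j)=x_j$. Order-2 scaffolds are read as matrices. For example, $r_1\to v\to r_2$ with weights $M,N$ has $(x,y)$ entry $\sum_zM_{xz}N_{zy}$, so it is $MN$. Two parallel edges $r_1\to r_2$ with weights $M,N$ give $M\circ N$.

**Definition.** The scaffold is weakly connected standard planar if the roots are distinct, $G$ is connected as an undirected graph, and $G$ has a fixed crossing-free embedding in a closed disk with the roots on the boundary circle in clockwise order and all other nodes and all edges in the interior.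

We draw edges as polygonal arcs. The faces are the components of the interior of the disk after $G$ is removed; let $F$ be their set. For an edge $e$ let $L(e)$ and $\mathrm{Rt}(e)$ be the faces on its left and right. If $\ell>0$, exactly $\ell$ faces meet the circle in arcs. Call them $q_1,\dots,q_\ell$, with $q_j$ at the clockwise arc from $r_j$ to $r_{j+1}$ (and $r_{\ell+1}:=r_1$). They are distinct: a curve in a single face joining two different arcs would cut the disk into two pieces, each containing a root, without meeting the connected graph $G$. We call $q_1,\dots,q_\ell$ the root faces. If $\ell=0$ there are none.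

**Definition.** Let $w(e)=A_{\lambda(e)}$ for a labeling $\lambda$. The dual scaffold $\mathsf S^\dagger$ has node set $F$, roots $(q_1,\dots,q_\ell)$, and one edge $e^\dagger$ for each $e$, obtained by rotating $e$ clockwise through $90^\circ$ and carrying weight $E_{\lambda(e)}$. A northbound edge becomes eastbound, so
$$e^\dagger\ \text{goes from}\ L(e)\ \text{to}\ \mathrm{Rt}(e).$$
Placing $q_j$ on its arc makes $\mathsf S^\dagger$ again weakly connected standard planar. For $\ell=0$ the face that meets the circle is an ordinary non-root node of the dual.

A scaffold is a function of the scheme: fix $G$, $R$ and $\lambda\in\{0,\dots,c\}^E$, and evaluate on any scheme with $d\ge c$. The tensor $\mathsf S$ depends only on the abstract labeled digraph, whereas $\mathsf S^\dagger$ depends on the drawing. This will matter.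

Two topological facts will be needed.

**Face count.** Let $G$ have $n$ nodes. If $\ell\ge1$, add the $\ell$ arcs of the circle as edges. Euler's formula gives $|E|+\ell-n+2$ faces in the plane, one of which is the outside of the disk, so
$$|F|=|E|-n+1+\ell\quad(\ell\ge1),\qquad |F|=|E|-n+2\quad(\ell=0).\tag{3}$$

**Root faces lie outside cycles.** Let $C$ be a simple cycle of $G$ (loops and digons included). It meets the circle only in roots, so a point near an open arc can be moved out of the disk without crossing $C$. Hence no root face lies inside $C$. If $\ell=0$, the face meeting the circle lies outside $C$ for the same reason.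

## 4. Small identities and their duals

Put $r_1$ at the west and $r_2$ at the east. Then $q_1$ is at the north and $q_2$ at the south, and an eastbound edge has its left face to the north.

*One edge.* For $r_1\to r_2$ with label $i$, the dual edge goes $q_1\to q_2$. So $A_i$ dualizes to $E_i$.

*A digon.* Two edges $r_1\to r_2$, the upper labeled $i$ and the lower labeled $j$, enclose a face $g$. The dual is the path $q_1\to g\to q_2$. So $A_i\circ A_j$ dualizes to $E_iE_j$. The universal identity $A_i\circ A_j=0$ for $i\ne j$ becomes $E_iE_j=0$, which is true.

*A path.* For $r_1\to v\to r_2$ with labels $i,j$, both dual edges go $q_1\to q_2$. So $A_iA_j$ dualizes to $E_i\circ E_j$. Now test $A_0A_1=A_1$, with $3$ nodes on the left and $2$ on the right. The dual claim is $|X|^3E_0\circ E_1=|X|^2E_1$, true because $E_0=|X|^{-1}J$. This shows what the powers of $|X|$ in (2) are for.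

*A bare loop.* Let $G$ have one node $r$, which is a root, and one loop labeled $1$. Then $\mathsf S_x=(A_1)_{xx}=0$ on every scheme with $d\ge1$. The dual has the root face $q$ and the face $f$ inside the loop, joined by one edge, and its value is $E_1\mathbf 1$ or $E_1^{\mathsf T}\mathbf 1$; both are $0$.

All these tests pass. The next section explains why every test passes on a scheme coming from an abelian group, and what the explanation needs.

## 5. Fourier analysis proves the duality for translation schemes

A sensible first approach to the conjecture is to prove it by the finite Fourier transform, which exchanges the two products. It works whenever there is a group.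

**Definition.** A translation scheme is an association scheme on a finite abelian group $X$ such that $(x,y)\in R_i\iff y-x\in X_i$ for a partition $X=\bigsqcup_iX_i$.

The one-class scheme on $\mathbb Z_m$ is an example, with $X_0=\{0\}$ and $X_1$ the rest.

Let $X^*$ be the character group, written additively, with pairing $\langle\chi,x\rangle$. For $v_\chi=\sum_x\langle\chi,x\rangle\hat x$ we have $(A_iv_\chi)_x=\langle\chi,x\rangle\sum_{z\in X_i}\langle\chi,z\rangle$, so $v_\chi$ is a common eigenvector of $\mathcal A$. Hence each $E_i$ fixes or kills each $v_\chi$, and for each $\chi$ exactly one $E_i$ fixes it. The $v_\chi$ form an orthogonal basis, and the projection onto $v_\chi$ has $(x,y)$ entry $|X|^{-1}\langle\chi,x-y\rangle=|X|^{-1}\langle-\chi,y-x\rangle$. So with $X_i^*:=\{\chi:E_iv_{-\chi}=v_{-\chi}\}$,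
$$(E_i)_{x,y}=|X|^{-1}\sum_{\chi\in X_i^*}\langle\chi,y-x\rangle,\qquad X^*=\bigsqcup_iX_i^*,\quad X_0^*=\{0\},\tag{4}$$
and every $X_i^*$ is nonempty. In the one-class example, (4) reads $I-\frac1mJ=\frac1m\sum_{\chi\ne0}\langle\chi,y-x\rangle$.

**Definition.** The dual scheme $\mathfrak X^*$ on $X^*$ is given by $(\chi,\chi')\in R_i^*\iff\chi'-\chi\in X_i^*$; write $A_i^*$ for its adjacency matrices.

This is an association scheme (Delsarte). (AS1) and (AS2) are clear. (AS3): $E_i^{\mathsf T}$ is a primitive idempotent, so by (4) $-X_i^*$ is some $X_{i'}^*$. (AS4): by (4),
$$(E_i\circ E_j)_{x,y}=|X|^{-2}\sum_\omega N(\omega)\langle\omega,y-x\rangle,\qquad N(\omega)=\#\{(\alpha,\beta)\in X_i^*\times X_j^*:\alpha+\beta=\omega\}.$$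
Since $E_i\circ E_j\in\mathcal A=\mathrm{span}(E_k)$ and characters are linearly independent, $N$ is constant on each $X_k^*$. As $N(\chi'-\chi)$ is the $(\chi,\chi')$ entry of $A_i^*A_j^*$, this product lies in $\mathrm{span}(A_k^*)$. It is commutative because $X^*$ is abelian.

**Theorem 2.** Let $\mathfrak X$ be a translation scheme on a finite abelian group $X$ and $\mathfrak X^*$ its dual scheme. For each $\ell$ there is a linear map $\Phi_\ell$, depending only on $X$ and $\ell$ and injective on translation-invariant tensors, such that for every weakly connected standard planar scaffold of order $\ell$ with $n$ nodes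
$$|X|^n\,\mathsf S^\dagger(\mathfrak X)=\Phi_\ell\big(\mathsf S(\mathfrak X^*)\big).\tag{5}$$
Hence $\sum a_i|X|^{n_i}\mathsf S_i^\dagger(\mathfrak X)=0\iff\sum a_i\mathsf S_i(\mathfrak X^*)=0$. If an implication as in the conjecture holds for all translation schemes with $d\ge c$, then the dual implication holds for all translation schemes with $d\ge c$.

This duality is due to Liang, Tan, Tanaka and Wang. Here is a full proof. For $\chi\in(X^*)^E$ and $\phi:V\to X^*$ put
$$(\partial\chi)_f=\sum_{\mathrm{Rt}(e)=f}\chi_e-\sum_{L(e)=f}\chi_e,\qquad(\delta\phi)_e=\phi(h(e))-\phi(t(e)).$$

**Lemma 1.** Let $G$ be as in Section 3.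

(a) $(\partial\delta\phi)_f=0$ for every non-root face $f$, and $(\partial\delta\phi)_{q_j}=\phi(r_j)-\phi(r_{j+1})$.

(b) If $(\partial\chi)_f=0$ for all non-root faces $f$, then $\chi=\delta\phi$ for some $\phi$, unique up to an additive constant.

**Proof of (a).** The purpose is to localize at one node. By additivity let $\phi$ be $s$ at a node $u$ and $0$ elsewhere. If $u$ has no edges, then $G$ is a single node and all terms are $0$. Otherwise list the half-edges at $u$ in clockwise order, with the corners between them. An outgoing half-edge carries $-s$, and its right face is the corner that follows it clockwise: looking north from $u$, right is east. So it contributes $-s$ to the following corner and $-(-s)=+s$ to the preceding one. An incoming half-edge carries $+s$, and its right face is the corner that precedes it; it contributes $+s$ to the preceding corner and $-s$ to the following one. The contributions are the same in both cases. (For a loop the two half-edges cancel on each side of the loop, in accordance with $(\delta\phi)_e=0$.)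

If $u$ is not a root, every corner follows one half-edge and precedes the next, and receives $-s+s=0$. If $u=r_j$, the circle cuts the cyclic order. Put $r_j$ at the north of the disk; turning clockwise through the interior we go from east over south to west. So the corner before the first half-edge belongs to $q_j$ and receives $+s$, the corner after the last belongs to $q_{j-1}$ (with $q_0:=q_\ell$) and receives $-s$, and all other corners receive $0$. Summing over $u$ gives (a). For $\ell=1$ the two special corners belong to $q_1$ and cancel, as $\phi(r_1)-\phi(r_1)=0$ requires.

**Proof of (b).** The purpose is to show that $\chi$ sums to zero around cycles. Let $C$ be a simple cycle. By Section 3 the faces inside $C$ are non-root faces, so the sum of $(\partial\chi)_f$ over them is $0$. An edge inside $C$ occurs once with $+$ and once with $-$ and cancels; an edge outside does not occur. Traverse $C$ clockwise, so that its inside is on the right. An edge of $C$ pointing along the traversal contributes $+\chi_e$, and one pointing against it contributes $-\chi_e$. So the signed sum of $\chi$ along $C$ is $0$. Define $\phi$ by summing $\chi$ along the paths of a spanning tree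 from a base node. Then $\chi=\delta\phi$ on tree edges, and on any other edge by the cycle it closes with the tree. Uniqueness up to a constant follows from connectedness. $\square$

**Proof of Theorem 2.**

**Step 1: evaluate $\mathsf S^\dagger(\mathfrak X)$.** Let $\ell\ge1$. The dual edge $e^\dagger$ contributes, by (4), $|X|^{-1}\sum_{\chi_e\in X^*_{\lambda(e)}}\langle\chi_e,\psi(\mathrm{Rt}(e))-\psi(L(e))\rangle$. Multiply over $e$ and collect the factors face by face. The $(x_1,\dots,x_\ell)$ entry of $\mathsf S^\dagger(\mathfrak X)$ is
$$|X|^{-|E|}\sum_{\chi:\,\chi_e\in X^*_{\lambda(e)}}\ \sum_{\psi:F\to X,\ \psi(q_j)=x_j}\ \prod_{f\in F}\langle(\partial\chi)_f,\psi(f)\rangle .$$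
For each of the $|F|-\ell$ non-root faces, the sum over $\psi(f)$ is $|X|$ if $(\partial\chi)_f=0$ and $0$ otherwise. By Lemma 1(b) the surviving $\chi$ are the $\delta\phi$, each arising from $|X|$ maps $\phi$. The condition $(\delta\phi)_e\in X^*_{\lambda(e)}$ says $(A^*_{\lambda(e)})_{\phi(t(e)),\phi(h(e))}=1$, and Lemma 1(a) gives the factors at the root faces. The entry equals
$$|X|^{-|E|+|F|-\ell-1}\sum_{\phi:V\to X^*}\Big(\prod_e(A^*_{\lambda(e)})_{\phi(t(e)),\phi(h(e))}\Big)\prod_j\langle\phi(r_j)-\phi(r_{j+1}),x_j\rangle .$$
By (3) the exponent is $-n$. This is (5) with
$$\Phi_\ell(T)_{x_1,\dots,x_\ell}=\sum_{\chi_1,\dots,\chi_\ell}T_{\chi_1,\dots,\chi_\ell}\prod_j\langle\chi_j-\chi_{j+1},x_j\rangle,\qquad\chi_{\ell+1}:=\chi_1 .$$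
For $\ell=0$ all faces are summed, the exponent is $-|E|+|F|-1=1-n$ by (3), and $|X|^n\mathsf S^\dagger(\mathfrak X)=|X|\,\mathsf S(\mathfrak X^*)$. Set $\Phi_0=|X|\cdot\mathrm{id}$.

**Step 2: injectivity.** For $\ell=0$ it is clear. Let $\ell\ge1$ and let $T$ be translation invariant. Then $T_{\chi_1,\dots,\chi_\ell}=\tau(\omega)$ with $\omega=(\chi_j-\chi_{j+1})_j$. The map $(\chi_j)\mapsto\omega$ is a homomorphism onto the zero-sum tuples, with kernel the $|X|$ constant tuples. So
$$\Phi_\ell(T)_{x_1,\dots,x_\ell}=|X|\sum_\omega\tau(\omega)\prod_j\langle\omega_j,x_j\rangle,$$
a combination of distinct characters of $X^\ell$. If it vanishes, then $\tau=0$ and $T=0$.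

**Step 3: transfer the implications.** $\mathsf S(\mathfrak X^*)$ is translation invariant (translate $\phi$). Apply (5) to a linear combination: by Step 2, $\sum a_i|X|^{n_i}\mathsf S_i^\dagger(\mathfrak X)=0$ if and only if $\sum a_i\mathsf S_i(\mathfrak X^*)=0$. So each relation "$=0$" or "$\ne0$" in (2) at $\mathfrak X$ is equivalent to the corresponding relation in (1) at $\mathfrak X^*$, a translation scheme with the same $d$. If (1) holds on all translation schemes with $d\ge c$, so does (2). $\blacksquare$

**Where this stops.** Everything rests on (4): each entry of $E_i$ is a sum of functions that split multiplicatively between the two faces. A scheme without a group has no such expansion. To see what is lost, look at a scaffold of order $1$ with weights $E_i$. On a translation scheme it is a translation-invariant vector, hence constant. On a general scheme nothing in the axioms says that it is constant, and the loop shows why this matters.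

## 6. What a loop encloses

Let $r$ be the only root, with a loop $\varepsilon$ at $r$ labeled $1$, and draw the rest of $G$ inside the loop. Then $\mathsf S=0$ on every scheme with $d\ge1$, since every term contains $(A_1)_{\varphi(r),\varphi(r)}=0$. In the dual, $\varepsilon^\dagger$ is the only edge between the root face $q$ outside the loop and the inner faces. Let $f$ be the face just inside the loop. If $E_1$ is real symmetric, then
$$\mathsf S^\dagger=E_1v,$$
where $v$ is the order-1 scaffold, rooted at $f$, given by the dual of what is inside. If $v$ is constant, this is $0$. So we want an inside for which $v$ is not constant.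

The drawing matters. If the loop is empty and the rest of $G$ lies outside it, the dual contains a pendant edge of weight $E_1$ at a non-root node, and the sum over that node gives $E_1\mathbf 1=0$.

*First tries.* The empty loop has $v=\mathbf 1$. With a triangle $r,a,b$ inside, the dual inside consists of $f$ and the face $g$ of the triangle, joined by three parallel edges, so $v_x=\sum_g(E_1)_{xg}^3$ is a row sum of $E_1\circ E_1\circ E_1\in\mathcal A$: constant again. These tries fail because the inside can be evaluated by operations under which $\mathcal A$ is closed: multiply at a node of degree $2$, multiply entrywise along parallel edges, then take a row sum or diagonal entry, which is constant by fact 2.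

*The first inside where these operations do not apply.* Take $K_4$. It has no parallel edges, and all nodes have degree $3$. Draw it on $r,a,b,c$ with outer triangle $rab$ and $c$ inside, all within the loop, all labels $1$, arbitrary directions. The faces are $q$ (outside the loop), $f$ (between loop and triangle) and three inner faces $g_1,g_2,g_3$. The duals of $ra,ab,rb$ join $f$ to the three inner faces, and the duals of $rc,ac,bc$ join the inner faces pairwise. So the dual inside is a $K_4$ on $f,g_1,g_2,g_3$, and for real symmetric $E_1$
$$\mathsf S'^\dagger=E_1K(E_1),\qquad K(M)_x:=\sum_{a,b,c\in X}M_{xa}M_{xb}M_{xc}M_{ab}M_{bc}M_{ac}.\tag{6}$$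

Now take a symmetric $2$-class scheme $I,A,J-I-A$ and write $E_1=\alpha I+\beta A+\gamma J$. Expand the six factors of $K$. An edge receiving $I$ is contracted, an edge receiving $J$ is deleted, and in both cases the smaller picture can be evaluated inside $\mathcal A$ after all. Only the term with $A$ on all six edges remains, and it counts $4$-cliques of the graph $A$ through $x$. We need a graph, giving a $2$-class scheme, in which the number of $4$-cliques through a vertex is not constant.

**Lemma 2.** Let $I,A,J-I-A$ be a symmetric scheme with $d=2$, let $j\in\{1,2\}$ and $E_j=\alpha_jI+\beta_jA+\gamma_jJ$. Then $\beta_j\ne0$ and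
$$K(E_j)=\mathrm{const}\cdot\mathbf 1+6\beta_j^6\,\kappa,$$
where $\kappa(x)$ is the number of $4$-cliques of $A$ through $x$.

**Proof.** *$\beta_j\neq0$.* Otherwise $E_j$ is an idempotent in $\mathrm{span}(I,J)$, that is, one of $0$, $|X|^{-1}J=E_0$, $I-|X|^{-1}J=E_1+E_2$, $I$. None of these is $E_1$ or $E_2$.

*Terms with $I$ or $J$ on some edge are constant.* Give each edge $uv$ of the $K_4$ on $x,a,b,c$ a matrix $M_{uv}\in\{I,A,J\}$. All are symmetric and lie in $\mathcal A$. Up to renaming $a,b,c$ there are four cases, each evaluated by closure of $\mathcal A$ and fact 2.

- $J$ on $ab$. Sum over $a$, then over $b$: the value is $\sum_c(M_{xc})_{xc}(M_{xa}M_{ac})_{xc}(M_{xb}M_{bc})_{xc}$, the row sum at $x$ of $M_{xc}\circ(M_{xa}M_{ac})\circ(M_{xb}M_{bc})$.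
- $J$ on $xa$. Sum over $a$: this gives $(M_{ab}M_{ac})_{bc}$, and the value is the $(x,x)$ entry of $M_{xb}\,[M_{bc}\circ(M_{ab}M_{ac})]\,M_{xc}$.
- $I$ on $xa$, so $a=x$. The value is the $(x,x)$ entry of $(M_{xb}\circ M_{ab})\,M_{bc}\,(M_{xc}\circ M_{ac})$.
- $I$ on $ab$, so $a=b$. The value is the $(x,x)$ entry of $(M_{xa}\circ M_{xb})\,(M_{ac}\circ M_{bc})\,M_{xc}$.

*The remaining term.* With $A$ on all edges we get $\beta_j^6$ times the number of ordered triples $(a,b,c)$ forming a $4$-clique with $x$, which is $6\kappa(x)$. $\square$

## 7. Four-cliques in a Latin square of order 5

Let $L$ be the Latin square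
$$\begin{array}{ccccc}1&2&3&4&5\\2&1&4&5&3\\3&5&1&2&4\\4&3&5&1&2\\5&4&2&3&1\end{array}$$
(each row and each column is a permutation of $1,\dots,5$), and let $X$ be its set of $25$ cells.

**Step 1: a 2-class scheme.** A line is the set of $5$ cells with a given row, a given column, or a given symbol. Every cell lies on one line of each of the three classes, lines of one class are disjoint, and lines of different classes meet in exactly one cell. Let $P_1,P_2,P_3$ be the $0/1$ matrices of "same row", "same column", "same symbol". Then $P_i^2=5P_i$ and $P_iP_j=J$ for $i\ne j$. Two distinct cells lie on at most one common line, so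
$$A=P_1+P_2+P_3-3I$$
is a $0/1$ matrix: the adjacency matrix of "distinct and on a common line". It is $12$-regular. Squaring, $(A+3I)^2=5(A+3I)+6J$, which gives
$$A^2=6I-A+6J=12I+5A+6(J-I-A).$$
Together with $AJ=JA=12J$ this shows that $I,A,J-I-A$ span an algebra closed under multiplication and commutative. So they form a symmetric association scheme with $d=2$; the third matrix is nonzero, with row sums $12$.

**Step 2: count 4-cliques.** An intercalate is a set of cells $\{(\rho,\gamma),(\rho,\gamma'),(\rho',\gamma),(\rho',\gamma')\}$ with $\rho\ne\rho'$, $\gamma\ne\gamma'$, $L(\rho,\gamma)=L(\rho',\gamma')$ and $L(\rho,\gamma')=L(\rho',\gamma)$. Let $t(x)$ be the number of intercalates through $x$.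

**Lemma 3.** The number of $4$-cliques of $A$ through $x$ is $12+t(x)$.

**Proof.** Let $z$ be a cell not on a line $m$. The line through $z$ parallel to $m$ misses $m$. The other two lines through $z$ meet $m$ in one cell each, and these two cells differ because the two lines meet only in $z\notin m$. So $z$ is adjacent to exactly two cells of $m$. Hence a $4$-clique with three cells on a line lies in that line, and through $x$ there are $3\binom43=12$ of these.

In any other $4$-clique, two edges at a common vertex have different types (row, column, symbol), since equal types would put three cells on a line. So the types properly color the edges of $K_4$ with three colors, and each type is a perfect matching. Let $x=(\rho,\gamma)$ have row-neighbor $y=(\rho,\gamma')$, column-neighbor $z=(\rho',\gamma)$ and symbol-neighbor $w$. Then $zw$ has type row, $yw$ type column, $yz$ type symbol. So $w=(\rho',\gamma')$, $L(w)=L(x)$, $L(y)=L(z)$: an intercalate. Conversely, the cells of an intercalate are pairwise adjacent and no three are on a line. $\square$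

**Step 3: $t$ is not constant.** An intercalate in rows $1$ and $\rho'$ is a $2$-cycle of the permutation that sends each symbol of row $1$ to the symbol below it in row $\rho'$: columns $\gamma,\gamma'$ work exactly when the two symbols in row $1$ are exchanged in row $\rho'$. Reading off,
$$\rho'=2:(1\,2)(3\,4\,5);\quad\rho'=3:(1\,3)(2\,5\,4);\quad\rho'=4:(1\,4)(2\,3\,5);\quad\rho'=5:(1\,5)(2\,4\,3).$$
Cell $(1,\gamma)$ contains the symbol $\gamma$. Symbol $1$ is in a $2$-cycle each time, so $t(1,1)=4$. Symbol $2$ is in a $2$-cycle only for $\rho'=2$, so $t(1,2)=1$.

**Remark (a square that does not work).** For the cyclic square $L(\rho,\gamma)=\rho+\gamma$ modulo $5$, the argument of Step 1 gives the same formula for $A^2$. An intercalate would need $\rho+\gamma=\rho'+\gamma'$ and $\rho+\gamma'=\rho'+\gamma$, hence $2(\gamma-\gamma')=0$ and $\gamma=\gamma'$. So $t=0$ and $K(E_j)$ is constant. This agrees with Theorem 2: adjacency of two cells depends only on their difference in $\mathbb Z_5^2$, so this is a translation scheme. The two schemes have the same multiplication table, so $K(E_j)$ cannot be read off from the table.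

## 8. The dual is nonzero, for every order

**Step 1: $\ell=1$.** We combine (6) with Lemmas 2 and 3. Let $\mathsf S'$ be the loop around $K_4$ from Section 6, all labels $1$. It vanishes on every scheme with $d\ge1$. On the $25$-point scheme,
$$K(E_j)=\mathrm{const}\cdot\mathbf 1+6\beta_j^6\,t,\qquad\beta_j\ne0\qquad(j=1,2).$$
Since $t\notin\mathbb C\mathbf 1$, we have $E_1t+E_2t=t-E_0t\ne0$, so at least one of $E_1t,E_2t$ is nonzero. Order the idempotents so that $E_1t\ne0$. As $E_1\mathbf 1=0$,
$$\mathsf S'^\dagger=E_1K(E_1)=6\beta_1^6\,E_1t\ne0 .$$

**Step 2: $\ell\ge2$.** We attach more roots without disturbing the loop. Take roots $r_1,\dots,r_\ell$ and edges $r_i\to r_{i+1}$ $(1\le i<\ell)$ with label $0$, drawn close to the corresponding arcs. Each cuts off $q_i$ from the large face $q_\ell$. At $r_1$, inside $q_\ell$, draw the loop enclosing the $K_4$ on $r_1,a,b,c$, all labels $1$. Again $\mathsf S'=0$ on all schemes with $d\ge1$. In the dual, $(r_ir_{i+1})^\dagger$ joins $q_i$ to $q_\ell$ with weight $E_0=|X|^{-1}J$ and contributes a factor $|X|^{-1}$, whatever the values at its ends. The dual of the loop joins $q_\ell$ to $f$. So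
$$(\mathsf S'^\dagger)_{x_1,\dots,x_\ell}=|X|^{-(\ell-1)}\big(E_1K(E_1)\big)_{x_\ell},$$
which is not identically zero on the $25$-point scheme.

**Step 3: $\ell=0$.** With no root, we balance the loop by a $K_4$ on each side. Take a node $r$, a loop at $r$, one $K_4$ through $r$ inside the loop and one outside, all labels $1$. Then $\mathsf S'=0$ always. In the dual the loop joins the face $q$ just outside to the face $f$ just inside; summing over all other faces gives $K(E_1)$ at each of $q$ and $f$. On the $25$-point scheme $E_1$ is a real symmetric idempotent, so
$$\mathsf S'^\dagger=K(E_1)^{\mathsf T}E_1K(E_1)=\|E_1K(E_1)\|^2>0 .$$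

**Step 4: the conjecture.** We read off the logical form. The statement "$\mathsf S'=0$" is valid on all schemes with $d\ge1$, and "$|X|^{n'}\mathsf S'^\dagger=0$" is not, where $n'$ is the number of nodes of $\mathsf S'$. This is the case $h=0$, $k'=1$, $b_1=1$. If one insists on $h\ge1$, add the hypothesis $\mathsf S_{1,1}\ne0$, where $\mathsf S_{1,1}$ is the edgeless scaffold on one node, which is a root. Both $\mathsf S_{1,1}$ and $\mathsf S_{1,1}^\dagger$ equal $\sum_x\hat x\ne0$, so the hypothesis and its dual are always true. This proves Theorem 1. $\blacksquare$

**Remark (either order of the idempotents works).** The permutations between the other pairs of rows are all $5$-cycles: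
$$\begin{aligned}&2\to3:(2\,3\,4\,1\,5),&&2\to4:(2\,4\,5\,1\,3),&&2\to5:(2\,5\,3\,1\,4),\\&3\to4:(3\,4\,2\,1\,5),&&3\to5:(3\,5\,4\,1\,2),&&4\to5:(4\,5\,2\,1\,3).\end{aligned}$$
So the only intercalates are the four sets $\{(1,1),(1,\rho'),(\rho',1),(\rho',\rho')\}$, $2\le\rho'\le5$. Thus $t$ is $4$ at $x_0=(1,1)$, is $1$ on the $12$ cells of row $1$, column $1$ and symbol $1$ other than $x_0$ (symbol $1$ occupies the diagonal), and is $0$ elsewhere. That is, $t=(4I+A)\hat x_0$. On $\mathbf 1^\perp$ the matrix $A+3I$ satisfies $(A+3I)^2=5(A+3I)$, so $A$ has eigenvalues $2$ and $-3$ there. The idempotents are $\frac15(A+3I)-\frac3{25}J$ for $2$ and $I-\frac15(A+3I)+\frac2{25}J$ for $-3$, so $\beta=\pm\frac15$, and all their diagonal entries are $\frac{12}{25}$. If $E_1$ belongs to $\theta\in\{2,-3\}$, then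
$$E_1K(E_1)=6\cdot5^{-6}(4+\theta)\,E_1\hat x_0\ne0 .$$

## 9. When loops and parallel edges are harmless

Theorem 1 dualizes a scaffold that vanishes for a silly reason. Exactly which schemes tolerate all such scaffolds?

**Definition.** A labeled scaffold is trivially zero if it has a loop with label $\ne0$, or two edges with the same tail and the same head but different labels.

Such scaffolds vanish on every scheme, since $A_i\circ I=0$ for $i\ne0$ and $A_i\circ A_j=0$ for $i\ne j$. The loop around $K_4$ is one; the digon of Section 4 with labels $i\ne j$ is another.

**Definition.** $W(\mathfrak X)$ is the span of all weakly connected standard planar order-2 scaffolds with weights in $\{E_0,\dots,E_d\}$, read as matrices.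

**Theorem 3.** For a scheme $\mathfrak X$ the following are equivalent:

1. $\mathsf S^\dagger(\mathfrak X)=0$ for all trivially zero weakly connected standard planar scaffolds with labels in $\{0,\dots,d\}$;
2. every matrix in $W(\mathfrak X)$ commutes with the Bose–Mesner algebra of $\mathfrak X$.

**Proof that 2 implies 1.**

**Step 1: under condition 2, order-1 scaffolds are constant.** Let $v$ be a weakly connected standard planar order-1 scaffold with weights among the $E_i$. Put a second root on the circle next to its root and join the two by an edge of weight $E_0$. This is an order-2 scaffold with matrix $|X|^{-1}v\mathbf 1^{\mathsf T}\in W(\mathfrak X)$. Commuting with $J$ gives $|X|\,v\mathbf 1^{\mathsf T}=v\mathbf 1^{\mathsf T}J=Jv\mathbf 1^{\mathsf T}=(\mathbf 1^{\mathsf T}v)J$. So $v\in\mathbb C\mathbf 1$.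

**Step 2: the inside of a closed curve.** We describe the part of the dual inside a loop or digon $C$ of $G$. The inside of $C$ minus the finitely many nodes of $G$ is connected, so any two faces inside $C$ are joined by a path that crosses finitely many edges inside $C$, one at a time. Hence the faces inside $C$, with the duals of the edges inside $C$, form a connected plane graph. By Section 3 it contains no root of $G^\dagger$. Only the duals of the edges of $C$ join inside faces to outside faces. The inner side of an edge $e$ of $C$ is in one face, and the node for that face may be placed at a point of $e$ on $C$, with the rest of the inner dual drawn inside $C$. So, with the closed inside of $C$ as the disk, the inner dual is a weakly connected standard planar scaffold once such faces are taken as roots.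

**Step 3: a loop $\varepsilon$ with label $i\ne0$.** Let $f$ and $g$ be the faces inside and outside $\varepsilon$ incident with it. Summing over the inner faces other than $f$ gives an order-1 scaffold $v$ rooted at $f$. The sum over $f$ then gives the factor $(E_iv)_{\psi(g)}$ or $(E_i^{\mathsf T}v)_{\psi(g)}$ in every term of the remaining sum over outer faces. By Step 1, $v\in\mathbb C\mathbf 1$, and by fact 4 the factor is $0$. So $\mathsf S^\dagger=0$.

**Step 4: two edges $e,e'$ with the same tail and head and labels $i\ne j$.** If they are loops, one of them has a nonzero label and Step 3 applies. Otherwise $C=e\cup e'$ is a Jordan curve. Going along $e$ and back along $e'$ keeps the inside on one side. So the inside is to the right of one edge and to the left of the other; say to the right of $e$ (otherwise exchange the two edges together with their labels). Let $f,f'$ be the inner and $g,g'$ the outer faces at $e,e'$. Since dual edges go from left to right, $e^\dagger$ goes $g\to f$ and $e'^\dagger$ goes $f'\to g'$.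

Sum over the inner faces other than $f,f'$. If $f\ne f'$, the result is the matrix $M\in W(\mathfrak X)$ of the inner dual with roots $f,f'$ (with two roots, either order is clockwise). If $f=f'$, put $M=\mathrm{diag}(v)$ with $v$ the order-1 scaffold rooted at $f$; by Step 1, $M\in\mathbb CI$. In both cases $M$ commutes with $\mathcal A$. Summing over $f,f'$ as well, every term of the remaining sum over outer faces has the factor
$$(E_iME_j)_{\psi(g),\psi(g')},\qquad E_iME_j=ME_iE_j=0 .$$
So $\mathsf S^\dagger=0$, and condition 1 holds.

**Proof that 1 implies 2.** We run the last computation backwards. Let $M$ be a weakly connected standard planar order-2 scaffold with roots $f,f'$ and weights among the $E_k$, and let $i\ne j$.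

**Step 5: a scaffold $T$ with matrix $E_iME_j$.** Draw the picture of $M$ in a smaller disk inside the disk. Add a root $g$ at the west and a root $g'$ at the east of the big circle, with edges $g\to f$ of weight $E_i$ and $f'\to g'$ of weight $E_j$, and make $f,f'$ non-roots. The result $T$ is weakly connected standard planar with roots $g,g'$, and $T=E_iME_j$. Let $H$ be its graph, with $n_H$ nodes and $m$ edges. It has two root faces, north and south.

**Step 6: a scaffold $\mathsf S$ with $\mathsf S^\dagger=T$.** Build $\mathsf S$ from $T$ by the dual construction with counterclockwise rotation and weights $A_k$ in place of $E_k$. Its graph $G$ has the faces of $H$ as nodes, with roots (south, north), and for each edge $e$ of $H$ an edge $e^\ddagger$ from the face right of $e$ to the face left of $e$. It is connected, because the open disk minus finitely many points is connected. So $\mathsf S$ is weakly connected standard planar.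

We check that $\mathsf S^\dagger=T$. By (3), $H$ has $m-n_H+3$ faces, so $G$ has $m-(m-n_H+3)+3=n_H$ faces. Every face of $G$ is incident with some edge $e^\ddagger$, hence contains the half of $e$ on that side up to its end node: that node lies in the face, or on its boundary arc if it is $g$ or $g'$. So each of the $n_H$ faces of $G$ holds at least one of the $n_H$ nodes of $H$, and each node is held by one face; hence each face holds exactly one. If $e$ is eastbound, then $e^\ddagger$ is northbound, with $t(e)$ on its left and $h(e)$ on its right. So $(e^\ddagger)^\dagger$ goes from the face of $t(e)$ to the face of $h(e)$, with the weight of $e$. The clockwise arc from south to north passes west, so the first root face of $G$ is that of $g$ and the second that of $g'$. Thus $\mathsf S^\dagger=T$.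

**Step 7: $\mathsf S$ is trivially zero.** At $g$ there is a single edge, so its two sides are in the two root faces: $g\to f$ leaves the west point with north on its left and south on its right. Likewise $f'\to g'$ arrives at the east point with north on its left and south on its right. So both corresponding edges of $\mathsf S$ go from south to north, with labels $i\ne j$.

**Step 8: conclusion.** By condition 1, $E_iME_j=\mathsf S^\dagger=0$ for all $i\ne j$. Hence $M=\sum_{i,j}E_iME_j=\sum_iE_iME_i$ commutes with every $E_k$, and by linearity condition 2 follows. $\blacksquare$

**Remarks.**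

- Condition 2 fails for the $25$-point scheme of Section 7: the loop around $K_4$ violates condition 1.
- Condition 2 holds for translation schemes. A trivially zero scaffold vanishes on $\mathfrak X^*$, so by Theorem 2 its dual vanishes on $\mathfrak X$. This is condition 1.
- Condition 2 holds if $\mathcal A$ is the centralizer algebra of a permutation group. The group preserves the entries of all $E_k$, hence (replace $\varphi$ by its image under a group element) every matrix in $W(\mathfrak X)$. So $W(\mathfrak X)\subseteq\mathcal A$, and $\mathcal A$ is commutative.

## 10. Integers against fractions on the Petersen graph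

There is a second obstruction, of a different kind. Write $A_1A_1=\sum_kp_{11}^kA_k$. The number $p_{11}^1$ counts points, so it is a nonnegative integer. Its dual analogue $q_{11}^1$, defined by $E_1\circ E_1=|X|^{-1}\sum_kq_{11}^kE_k$, need not be an integer. The symbol "$\ne$" in the conjecture lets us exploit this.

**Theorem 4.** There are scaffolds $\mathsf S_1,\mathsf S_2$ of order $2$, with $3$ and $1$ edges and all labels $1$, such that $9\mathsf S_1-2\mathsf S_2\ne0$ for every scheme with $d\ge1$, while $9|X|^3\mathsf S_1^\dagger-2|X|^2\mathsf S_2^\dagger=0$ for the Petersen graph scheme. So "$9\mathsf S_1-2\mathsf S_2=0\Rightarrow\mathsf S_2=0$" holds for all schemes and its dual does not.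

(The label $1$ requires $d\ge1$, so "all schemes" means all schemes with $d\ge1$.)

**Proof.**

**Step 1: the scaffolds and the universal inequality.** Let $\mathsf S_1$ have roots $r_1$ (west), $r_2$ (east), one more node $v$, edges $r_1\to v$, $v\to r_2$ and, below them, $r_1\to r_2$, all labeled $1$; so it has $3$ nodes. Let $\mathsf S_2$ be the single edge $r_1\to r_2$ labeled $1$, with $2$ nodes. For every scheme with $d\ge1$,
$$\mathsf S_1=(A_1A_1)\circ A_1=p\,A_1\quad(p=p_{11}^1),\qquad\mathsf S_2=A_1\ne0 .$$
So $9\mathsf S_1-2\mathsf S_2=(9p-2)A_1\ne0$, because $9p=2$ has no integer solution.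

**Step 2: the duals.** In $\mathsf S_1$ let $g$ be the triangular face. The duals of the two path edges both go $q_1\to g$, and the dual of the lower edge goes $g\to q_2$. So $\mathsf S_1^\dagger=(E_1\circ E_1)E_1$, and $\mathsf S_2^\dagger=E_1$.

**Step 3: the Petersen graph.** Here $|X|=10$ and $A^2=3I+(J-I-A)$, so the scheme is $I$, $A$, $\bar A=J-I-A$. On $\mathbf 1^\perp$ the eigenvalues of $A$ satisfy $\theta^2+\theta-2=0$; the eigenvalues are $3,1,-2$ with multiplicities $1,5,4$ (total $10$, trace $0$). On these eigenspaces $\bar A$ acts as $6,-2,1$. Put
$$E_1=\tfrac1{10}\big(4I-\tfrac83A+\tfrac23\bar A\big).$$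
It acts as $\frac{4-8+4}{10}=0$, $\frac{4-8/3-4/3}{10}=0$, $\frac{4+16/3+2/3}{10}=1$. So it is the primitive idempotent for the eigenvalue $-2$. Next,
$$E_1\circ E_1=\tfrac1{100}\big(16I+\tfrac{64}9A+\tfrac49\bar A\big)$$
acts on that eigenspace as $\frac1{100}\big(16-\frac{128}9+\frac49\big)=\frac1{100}\cdot\frac{20}9=\frac1{45}$. Hence $\mathsf S_1^\dagger=\frac1{45}E_1$, that is, $q_{11}^1=\frac{10}{45}=\frac29$.

**Step 4: conclusion.** We compute
$$9|X|^3\mathsf S_1^\dagger-2|X|^2\mathsf S_2^\dagger=\tfrac{9000}{45}E_1-200E_1=0,\qquad|X|^2\mathsf S_2^\dagger=100E_1\ne0 .$$
So the dual of the universally valid "$9\mathsf S_1-2\mathsf S_2\ne0$" fails on this scheme. The implication "$9\mathsf S_1-2\mathsf S_2=0\Rightarrow\mathsf S_2=0$" holds vacuously for all schemes, and its dual fails here: the premise is true and the conclusion false. $\blacksquare$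

**Remark.** The Petersen graph has as vertices the $2$-subsets of $\{1,\dots,5\}$, adjacent when disjoint. The symmetric group on $\{1,\dots,5\}$ has three orbits on ordered pairs of vertices (equal, disjoint, meeting in one element), so $\mathcal A$ is its centralizer algebra. By the last remark of Section 9 this scheme satisfies condition 2 of Theorem 3, and yet it violates the conjecture. In this sense the two obstructions, failure of $\mathcal A$ to commute with $W(\mathfrak X)$ and integrality of $p_{11}^1$ against $q_{11}^1$, are independent.
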